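# Frequently hypercyclic weighted shifts on mixtures of $\ell^p$ and $c_0$

## 1. The spaces $X_A$ and a shift that pushes $c_0$ into $\ell^p$

Fix $1\le p<\infty$ and let $\mathbb K=\mathbb R$ or $\mathbb C$. Write $\omega=\mathbb K^{\mathbb N_0}$ for the space of all scalar sequences $(x_n)_{n\ge0}$. For a set $A\subset\mathbb N_0$ define
$$X_A=\Big\{x\in\omega:\ (x_n)_{n\notin A}\in \ell^p,\ (x_n)_{n\in A}\in c_0\Big\},\qquad \|x\|=\Big(\sum_{n\notin A}|x_n|^p\Big)^{1/p}+\sup_{n\in A}|x_n| .$$
So coordinates in $A$ are measured by a supremum, and the other coordinates by an $\ell^p$-sum. We get $X_\emptyset=\ell^p$ and $X_{\mathbb N_0}=c_0$.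

Take $A=\{4^k:k\ge1\}=\{4,16,64,\dots\}$ and apply a weighted backward shift, $(Bx)_n=w_{n+1}x_{n+1}$. If $n\in A$, then $n+1\notin A$, so after one application of $B$ the coordinates sitting in $A$ were, one step earlier, $\ell^p$-coordinates. The old $A$-coordinates have moved to positions $4^k-1\notin A$, where they must be $p$-summable for $Bx$ to lie in the space at all. So $Bx\in\ell^p$ for every $x\in X_A$: a single step of the dynamics turns the space, which contains $c_0$, into $\ell^p$.

This is useful for the following question. On $\ell^p$, a weighted shift with the recurrence property called *frequent hypercyclicity* is automatically *chaotic*; on $c_0$ this is false. The property of $\ell^p$ behind this is that its unit vector basis is boundedly complete. Can a sequence space whose basis is not boundedly complete still have the property that every frequently hypercyclic weighted shift on it is chaotic? The answer is yes, and $X_A$ with $A=\{4^k\}$ is an example. We also determine when $X_A$ admits frequently hypercyclic shifts at all, prove a converse that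 brings in the non-chaotic behavior of $c_0$, and show that such examples can contain any space with an unconditional basis as a complemented subspace.

## 2. Bases, weighted shifts, chaos and frequent hypercyclicity

**Banach sequence spaces.** A *Banach sequence space* is a Banach space $X$ that is a linear subspace of $\omega$ and on which every coordinate functional $x\mapsto x_n$ is continuous. We always assume that $X$ contains the unit sequences $e_n=(\delta_{n,k})_{k\ge0}$.

**Unconditional bases.** $(e_n)$ is an *unconditional basis* of $X$ if $x=\sum_nx_ne_n$ with unconditional convergence for every $x\in X$. Recall that a series in a Banach space converges unconditionally iff for each $\varepsilon>0$ there is $N$ such that every finite partial sum over indices $\ge N$ has norm $<\varepsilon$. In particular all subseries converge.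

**Bounded completeness.** The basis is *boundedly complete* if, whenever $\sup_N\|\sum_{n\le N}a_ne_n\|<\infty$, the series $\sum_na_ne_n$ converges in $X$. Example: in $\ell^p$ this holds, since $\sup_N\sum_{n\le N}|a_n|^p<\infty$ means $a\in\ell^p$. In $c_0$ it fails: for $a_n=1$ the partial sums have norm $1$, but the series does not converge.

**Weighted shifts.** Given non-zero scalars $w=(w_n)_{n\ge1}$, put $B_w(x_n)_{n\ge0}=(w_{n+1}x_{n+1})_{n\ge0}$, that is, $B_we_0=0$ and $B_we_n=w_ne_{n-1}$ for $n\ge1$. We call $B_w$ a *weighted shift on $X$* if it maps $X$ into itself; it is then continuous (closed graph theorem, since coordinates are continuous). Throughout put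
$$v_0=1,\qquad v_n=\frac1{w_1\cdots w_n}\quad(n\ge1).$$
Then $B_w(v_ne_n)=v_{n-1}e_{n-1}$ for $n\geq 1$, and more generally
$$(B_w^nx)_i=w_{i+1}\cdots w_{i+n}\,x_{i+n}=\frac{v_i}{v_{i+n}}\,x_{i+n}.\tag{1}$$
Thus $v$ is the sequence that $B_w$ fixes formally. Whether $v$ lies in $X$ will matter.

**Chaos.** An operator $T$ on a separable Banach space is *hypercyclic* if it has a dense orbit. It is *chaotic* if it is hypercyclic and its periodic points are dense.

**Frequent hypercyclicity.** For $E\subset\mathbb N_0$ let $\underline{\mathrm{dens}}(E)=\liminf_{N}\frac{1}{N+1}\mathrm{card}\{n\le N:n\in E\}$. The multiples of $M$ have lower density $1/M$; the powers of $4$ have lower density $0$. A vector $x$ is *frequently hypercyclic* for $T$ if $\underline{\mathrm{dens}}\{n\ge0:T^nx\in U\}>0$ for every non-empty open $U$. The operator $T$ is frequently hypercyclic if it has such a vector. In that case it is hypercyclic.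

We use the following results without proof.

1. If $(e_n)$ is a boundedly complete unconditional basis of $X$, every frequently hypercyclic weighted shift on $X$ is chaotic. (For $\ell^p$: Bayart–Ruzsa, ETDS 2015.)
2. Bayart and Grivaux constructed a frequently hypercyclic, non-chaotic weighted shift on $c_0$.
3. If $(e_n)$ is an unconditional basis of $X$, it fails to be boundedly complete iff $X$ contains an isomorphic copy of $c_0$.
4. The Frequent Hypercyclicity Criterion (Bayart–Grivaux, Trans. AMS 2006; in the form of Bonilla–Grosse-Erdmann, ETDS 2007). Let $T$ be an operator on a separable Banach space $X$. Suppose there are a dense set $X_0\subset X$ and a map $F:X_0\to X_0$ such that for each $x\in X_0$ the series $\sum_nT^nx$ and $\sum_nF^nx$ converge unconditionally and $TFx=x$. Then $T$ is frequently hypercyclic.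

The question, from Charpentier, Grosse-Erdmann and Menet, "Chaos and frequent hypercyclicity for weighted shifts", arXiv:1911.09186 (2019), reads: *is there a Banach sequence space $X$ in which $(e_n)$ is a non-boundedly complete unconditional basis, such that every frequently hypercyclic weighted shift on $X$ is chaotic?* To exclude the vacuous case, $X$ must admit at least one frequently hypercyclic weighted shift.

**Basic facts about $X_A$.** It is the direct sum of $\ell^p$ over $\mathbb N_0\setminus A$ and $c_0$ over $A$, hence complete. Since $|x_n|\le\|x\|$, it is a Banach sequence space, and $\|e_n\|=1$. The norm of a finite sum of terms $x_ne_n$ with $n\ge N$ is at most $(\sum_{n\ge N,\,n\notin A}|x_n|^p)^{1/p}+\sup_{n\ge N,\,n\in A}|x_n|\to0$, so $(e_n)$ is an unconditional basis. Coordinates of elements of $X_A$ tend to $0$. The inclusion $\ell^p\subset X_A$ is continuous ($\|x\|\le2\|x\|_{\ell^p}$) with dense range. If $A$ is infinite, the basis is not boundedly complete: $\|\sum_{a\in A,a\le N}e_a\|\le1$ for all $N$, but the series $\sum_{a\in A}e_a$ does not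 converge.

## 3. Four theorems

A *run* of $A$ is a maximal interval of integers contained in $A$. We say $A$ *has bounded runs* if the lengths of intervals of integers contained in $A$ are bounded. Let
$$S=\{s\ge1:\ s\in A,\ s-1\notin A\}=\{s_1<s_2<\cdots\},\qquad N(n)=\mathrm{card}(S\cap[1,n])$$
be the set of starts of runs (a run starting at $0$ is not counted) and its counting function. Between two starts there is a point outside $A$, so $s_{j+1}-s_j\ge2$. All logarithms are natural.

**Theorem 1.** Let $A$ be infinite with bounded runs. Then $(e_n)$ is a non-boundedly complete unconditional basis of $X_A$, and every frequently hypercyclic weighted shift on $X_A$ is chaotic. For $A=\{4^k:k\ge1\}$, $X_A$ admits a frequently hypercyclic weighted shift.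

This answers the question: yes.

**Theorem 2.** For every $A\subset\mathbb N_0$, $X_A$ admits a frequently hypercyclic weighted shift iff $N(n)=O(n/\log n)$. If $A$ has bounded runs, this is equivalent to $\mathrm{card}(A\cap[0,n])=O(n/\log n)$.

**Theorem 3.** Suppose that for some $\kappa>0$, $s_j-s_{j-1}\ge\kappa\log j$ for all $j\ge2$ for which $s_j$ exists. Then $X_A$ admits a frequently hypercyclic weighted shift, and every frequently hypercyclic weighted shift on $X_A$ is chaotic if and only if $A$ has bounded runs.

The case $A=\mathbb N_0$, where $S=\emptyset$, recovers the Bayart–Grivaux theorem on $c_0$. The sets with unbounded runs that violate the spacing condition are not characterized here.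

**Theorem 4.** For every Banach space $Z$ with an unconditional basis there is a space $X$ as required in the question that contains a complemented isomorphic copy of $Z$.

## 4. Which shifts act on $X_A$, and what happens for small examples

A start $s\in S$ is a place where the shift moves a $c_0$-coordinate to an $\ell^p$-coordinate. This costs summability of the weights at the starts.

**Lemma 1.** $B_w$ is a weighted shift on $X_A$ iff $w$ is bounded and $\sum_{s\in S}|w_s|^p<\infty$. In that case $|w_n|\le\|B_w\|$ for all $n$ and $\sum_{s\in S}|w_s|^p\le\|B_w\|^p$.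

*Proof.* Suppose $B_w$ is a weighted shift; it is continuous. Since $B_we_n=w_ne_{n-1}$ and $\|e_n\|=\|e_{n-1}\|=1$, we get $|w_n|\le\|B_w\|$. The vector $\sum_{s\in S,s\le M}e_s$ is supported in $A$, so it has norm $\le1$. Its image $\sum_{s\in S,s\le M}w_se_{s-1}$ is supported off $A$, so its norm is $(\sum_{s\in S,s\le M}|w_s|^p)^{1/p}$. This is $\le\|B_w\|$ for all $M$.

Conversely let $w$ be bounded with $\sum_{s\in S}|w_s|^p<\infty$, and let $x\in X_A$. For $n\in A$ the numbers $(B_wx)_n=w_{n+1}x_{n+1}$ tend to $0$. Over those $n\notin A$ with $n+1\notin A$ they are in $\ell^p$. If $n\notin A$ and $n+1\in A$, then $n+1\in S$ and $|w_{n+1}x_{n+1}|\le|w_{n+1}|\,\|x\|$, which is $p$-summable over such $n$. So $B_wx\in X_A$. $\square$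

**The extreme cases.** For $A=\emptyset$ the space is $\ell^p$: every frequently hypercyclic shift is chaotic by result 1, but the basis is boundedly complete. For $A$ finite, $X_A=\ell^p$ with an equivalent norm, so nothing changes. For $A=\mathbb N_0$ the space is $c_0$, and result 2 gives a non-chaotic example.

**A first attempt at mixing: parity.** The most natural mixture puts $c_0$ on the even numbers and $\ell^p$ on the odd ones: $A=2\mathbb N_0$, $S=\{2,4,6,\dots\}$. As in Section 1, $B_w$ then maps $X_A$ into $\ell^p$, which is promising. But Lemma 1 demands $\sum_k|w_{2k}|^p<\infty$, and this kills all dynamics. Let $C=\max(1,\|B_w\|)$ and $N=\lfloor n/2\rfloor\ge1$. By the AM–GM inequality,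
$$\prod_{k\le N}|w_{2k}|^p\le\Big(\frac1N\sum_{k\le N}|w_{2k}|^p\Big)^N\le\Big(\frac{C^p}{N}\Big)^N,\qquad\text{so}\qquad |w_1\cdots w_n|\le C^{\,n-N}\,C^N N^{-N/p}= C^nN^{-N/p}\to0.$$
Hence $|(B_w^nx)_0|=|w_1\cdots w_nx_n|\le\|x\|\,|w_1\cdots w_n|$ is bounded for every $x$, and no orbit is dense. The space has no hypercyclic weighted shift at all, so the property "every frequently hypercyclic shift is chaotic" is vacuous. This is exactly the case that the question excludes.

So there are two demands on $A$. Runs should be short, so that $B$ quickly moves into $\ell^p$; and starts should be rare, so that the small weights at the starts do not ruin the products $w_1\cdots w_n$. The set $\{4^k\}$ satisfies both. Theorem 2 says precisely how rare the starts must be.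

## 5. The formal fixed point $v$ and transfer between spaces

The first lemma links chaos of $B_w$ to the sequence $v$; it is used in both directions.

**Lemma 2.** Let $X$ be a Banach sequence space with unconditional basis $(e_n)$ and $B_w$ a weighted shift on $X$.

(a) If $(v_n)\in X$, then $B_w$ is chaotic and frequently hypercyclic.

(b) If $B_w$ has a dense set of periodic points, then $(v_n)\in X$.

*Proof of (a).* Let $X_0=\mathrm{span}\{e_n:n\ge0\}$, dense in $X$, and let $F:X_0\to X_0$ be linear with $Fe_n=e_{n+1}/w_{n+1}$. Then $B_wF=I$ on $X_0$. For $x\in X_0$, $\sum_nB_w^nx$ is a finite sum. Moreover $F^ne_j=\frac{v_{j+n}}{v_j}e_{j+n}$, so $\sum_nF^ne_j=\frac1{v_j}\sum_{i\ge j}v_ie_i$ converges unconditionally, because $v\in X$; the same holds for linear combinations. The Frequent Hypercyclicity Criterion shows that $B_w$ is frequently hypercyclic, hence hypercyclic.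

It remains to find periodic points. For $M>k$ put
$$x^{(k,M)}=\sum_{l\ge0}\frac{v_{k+lM}}{v_k}e_{k+lM},$$
which converges as a subseries of an unconditionally convergent series (up to the factor $1/v_k$). By (1), $(B_w^Mx)_i=\frac{v_i}{v_{i+M}}x_{i+M}$. For $x=x^{(k,M)}$ this is $v_i/v_k$ if $i\equiv k$ mod $M$, and $0$ otherwise. Since $0\le k<M$, the indices $i\ge0$ with $i\equiv k$ are exactly the numbers $k+lM$, $l\ge0$. So $B_w^Mx^{(k,M)}=x^{(k,M)}$. As $M\to\infty$, $x^{(k,M)}-e_k$ is $1/v_k$ times a subseries of $\sum_{n\ge M}v_ne_n$, so it tends to $0$ by unconditional convergence. Given $\sum_{k\le K}c_ke_k$, the vectors $\sum_{k\le K}c_kx^{(k,M)}$ with $M>K$ are fixed by $B_w^M$ and converge to it as $M\to\infty$. So periodic points are dense.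

*Proof of (b).* The set $\{x:x_0\ne0\}$ is open and non-empty, so there are $x$ with $x_0\ne0$ and $M\ge1$ with $B_w^Mx=x$. By (1), $x_0=(B_w^{lM}x)_0=x_{lM}/v_{lM}$, so $x_{lM}=v_{lM}x_0$ for all $l\ge0$. Hence $z=\sum_lv_{lM}e_{lM}$ converges in $X$, being $1/x_0$ times a subseries of $\sum_nx_ne_n$. For $0\le j<M$, $B_w^jz=\sum_{l:\,lM\ge j}v_{lM-j}e_{lM-j}\in X$. Each $n\ge0$ is $lM-j$ for exactly one pair $(l,j)$ with $0\le j<M$. So $v=\sum_{j<M}B_w^jz\in X$. $\square$

Example: if $S$ is finite, the constant weight $w_n=2$ gives a weighted shift on $X_A$ by Lemma 1, with $v_n=2^{-n}$. So $2B$ is chaotic and frequently hypercyclic there, where $B$ is the unweighted shift.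

The second lemma moves dynamics along a map with dense range.

**Lemma 3.** Let $T$, $T'$ be operators on separable Banach spaces $X$, $X'$, and let $\Phi:X\to X'$ be linear and continuous with dense range and $T'\Phi=\Phi T$. If $T$ is frequently hypercyclic, so is $T'$. If $T$ is chaotic, so is $T'$.

*Proof.* Note that $T'^n\Phi=\Phi T^n$. Let $V\subset X'$ be open and non-empty. Then $\Phi^{-1}(V)$ is open, and non-empty because $\Phi$ has dense range. If $T^nx\in\Phi^{-1}(V)$, then $T'^n\Phi x=\Phi T^nx\in V$. So if $x$ is frequently hypercyclic for $T$, then $\Phi x$ is for $T'$; and if $x$ has a dense orbit, so has $\Phi x$. If $T^Mx=x$, then $T'^M\Phi x=\Phi x$; the image under $\Phi$ of a dense set is dense in $X'$. $\square$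

## 6. Bounded runs: factoring through $\ell^p$

The plan for Theorem 1 is to go from $X_A$ to $\ell^p$ by a power of $B$, use result 1 there, and come back by the inclusion. Both maps intertwine the shifts. The inclusion $\ell^p\to X_A$ always exists. The map in the other direction needs bounded runs: for $A=\mathbb N_0$ and $w_n=2$, $B^r$ sends the $c_0$-sequence $(1/\log(n+2))_n$ to $(2^r/\log(n+r+2))_n\notin\ell^p$, whatever $r$ is.

**Proof of Theorem 1.** We saw in Section 2 that $(e_n)$ is a non-boundedly complete unconditional basis. Let all runs of $A$ have length $\le r$, let $B=B_w$ be a frequently hypercyclic weighted shift on $X=X_A$, and put $C=\|B\|$. By Lemma 1, $|w_n|\le C$. So $B_w$ also acts boundedly on $Y:=\ell^p$; call that operator $B_Y$.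

**Step 1.** *The purpose is to show that $B^r$ maps $X$ continuously into $Y$.* Among the $r+1$ integers $n,n+1,\dots,n+r$ at least one is not in $A$. So for every $n$ choose $0\le j(n)\le r$ with $n+j(n)\notin A$. For $j=j(n)$,
$$(B^rx)_n=w_{n+1}\cdots w_{n+j}\,(B^{r-j}x)_{n+j}.$$
Group the integers $n$ according to the value of $j(n)$. For fixed $j$, the numbers $n+j$ are distinct points outside $A$, where $\|\cdot\|$ dominates the $\ell^p$-norm. Therefore
$$\sum_n|(B^rx)_n|^p\le\sum_{j=0}^rC^{jp}\sum_{n:\,n+j\notin A}|(B^{r-j}x)_{n+j}|^p\le\sum_{j=0}^rC^{jp}\|B^{r-j}x\|^p\le(r+1)C^{rp}\|x\|^p .$$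

**Step 2.** *The purpose is to pass to $\ell^p$.* Let $\Phi=B^r:X\to Y$. It is continuous by Step 1, and $B_Y\Phi=\Phi B$. Its range contains $B^re_{n+r}=w_{n+1}\cdots w_{n+r}e_n$, a non-zero multiple of $e_n$, for every $n$; so it is dense in $Y$. By Lemma 3, $B_Y$ is frequently hypercyclic.

**Step 3.** *The purpose is to come back.* The unit sequences form a boundedly complete unconditional basis of $\ell^p$, so by result 1, $B_Y$ is chaotic. The inclusion $J:Y\to X$ is continuous with dense range and $JB_Y=BJ$. By Lemma 3, $B$ is chaotic.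

**Step 4.** *The purpose is to show that for $A=\{4^k:k\ge1\}$ the statement is not vacuous.* Here $S=A$. Put $w_{4^k}=2^{-k}$ and $w_n=2$ otherwise. By Lemma 1, $B_w$ is a weighted shift on $X_A$. For $4^k\le n<4^{k+1}$ with $k\ge1$, the product $w_1\cdots w_n$ has $k$ small factors $2^{-1},\dots,2^{-k}$ and $n-k$ factors $2$, so
$$w_1\cdots w_n=2^{\,n-k-k(k+1)/2}=2^{\,n-k(k+3)/2}.$$
Now $4^k\ge k(k+3)$: for $k=1$ both sides are $4$, and $(k+1)(k+4)=k^2+5k+4\le4k^2+12k=4k(k+3)$ gives the induction step. So $k(k+3)/2\le4^k/2\le n/2$ and $w_1\cdots w_n\ge2^{n/2}$. For $n<4$ the product is $2^n$. Thus $v_n\le2^{-n/2}$ for all $n$, so $v\in\ell^p\subset X_A$, and Lemma 2(a) gives a frequently hypercyclic weighted shift. $\blacksquare$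

## 7. Counting the starts of runs

Theorem 2 makes the parity computation of Section 4 quantitative.

**Proof of Theorem 2.**

**Step 1.** *The purpose is sufficiency: we write down a weight with $v\in\ell^p$.* If $S$ is finite, $w_n=2$ works, as in the example after Lemma 2. Let $S$ be infinite, and let $K$ be such that $N(n)\log(n+1)\le Kn$ for $n\ge1$. Put
$$w_{s_j}=(j+1)^{-2/p},\qquad w_n=R>1\ \text{ for }n\notin S.$$
As $\sum_j(j+1)^{-2}<\infty$, Lemma 1 shows that $B_w$ is a weighted shift. Write $N=N(n)$, $n\ge1$. Since $s_1\ge1$ and the starts are at least $2$ apart, $s_j\ge2j-1$, so $N\le(n+1)/2$. Also $(N+1)!=2\cdot3\cdots(N+1)\le(N+1)^N$ and $N\log(N+1)\le N\log(n+1)\le Kn$. Hence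
$$w_1\cdots w_n=R^{n-N}\big((N+1)!\big)^{-2/p}\ge R^{(n-1)/2}(N+1)^{-2N/p}\ge R^{-1/2}\big(R^{1/2}e^{-2K/p}\big)^n .$$
Choose $R$ with $R^{1/2}e^{-2K/p}\ge2$. Then $v_n\le R^{1/2}2^{-n}$, so $v\in\ell^p\subset X_A$, and Lemma 2(a) applies.

**Step 2.** *The purpose is necessity along a set of times.* Assume $S$ is infinite; otherwise there is nothing to prove. Let $x$ be frequently hypercyclic for $B_w$ and $C=\max(1,\|B_w\|)$. The set $E=\{n:|(B_w^nx)_0|>1\}$ has positive lower density $\eta$, because $\{y:|y_0|>1\}$ is open and non-empty. For $n\in E$ we have $1<|w_1\cdots w_nx_n|\le\|x\|\,|w_1\cdots w_n|$. Let $N=N(n)\ge1$. Lemma 1 and AM–GM give $\prod_{j\le N}|w_{s_j}|^p\le(C^p/N)^N$. The other $n-N$ factors are at most $C$ in modulus. So for such $n\in E$,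
$$\|x\|^{-1}\le C^{n}N^{-N/p},\qquad\text{i.e.}\qquad N\log N\le p\,(n\log C+\log\|x\|).$$
Hence there is $K'$ with $N(n)\log N(n)\le K'n$ for all large $n\in E$.

**Step 3.** *The purpose is to remove the restriction $n\in E$.* Choose an integer $M>2/\eta$. For $n$ large, $E\cap(n,Mn]\ne\emptyset$: otherwise $\mathrm{card}(E\cap[0,Mn])\le n+1$, and $\frac{n+1}{Mn+1}\to\frac1M<\frac\eta2$ contradicts lower density $\eta$. Taking $m\in E\cap(n,Mn]$ and using that $N(\cdot)$ is increasing,
$$N(n)\log N(n)\le N(m)\log N(m)\le K'm\le K'Mn\qquad(n\text{ large}).$$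
If $N(n)\le\sqrt n$, then $N(n)$ is certainly bounded by a constant times $n/\log n$. Otherwise $\log N(n)\ge\frac12\log n$, and $N(n)\le2K'Mn/\log n$. So $N(n)=O(n/\log n)$.

**Step 4.** *The purpose is the reformulation for bounded runs.* If all runs have length $\le r$, then every run meeting $[0,n]$ starts in $S\cap[1,n]$ or at $0$, so $N(n)\le\mathrm{card}(A\cap[0,n])\le r(N(n)+1)$. $\blacksquare$

## 8. Long runs bring back the non-chaotic shift

If $A$ contains longer and longer intervals, then no fixed power of $B$ needs to map into $\ell^p$, and the proof of Theorem 1 breaks down. Theorem 3 says that, under the spacing condition, the conclusion breaks down too. For example, $A=\bigcup_{k\ge1}[4^k,4^k+k]$ has $s_j=4^j$ and satisfies the spacing condition, although it has only $O(\log^2n)$ elements up to $n$. By Theorem 3, $X_A$ carries a frequently hypercyclic non-chaotic weighted shift. So run length matters, and not only the density of $A$.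

**Proof of Theorem 3, easy part.** If $S$ is infinite, the spacing gives $s_n\ge\kappa\sum_{j=2}^n\log j\ge c\,n\log n$ for large $n$ and some $c>0$. With $n\ge s_{N(n)}$ we get $cN(n)\log N(n)\le n$ for large $n$, and hence $N(n)=O(n/\log n)$ as at the end of Step 3 of Section 7. By Theorem 2, $X_A$ admits a frequently hypercyclic weighted shift. If $S$ is finite, Theorem 2 applies trivially. If $A$ has bounded runs, every frequently hypercyclic weighted shift on $X_A$ is chaotic: for infinite $A$ by Theorem 1, and for finite $A$ because $X_A=\ell^p$ with an equivalent norm.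

From now on $A$ contains arbitrarily long intervals. We must construct a frequently hypercyclic, non-chaotic weighted shift.

**What the construction must achieve.** By Lemma 2(b) it is non-chaotic as soon as $v_n\not\to0$. So we prescribe spikes $v_{d_k}=1$ at a sparse sequence $(d_k)$, with $v$ decaying geometrically after each spike. To get a frequently hypercyclic vector, we take finitely supported vectors $y^{(q)}=\sum_{j\le q}b^{(q)}_jv_je_j$, sets $E_q$ of positive lower density, and
$$x=\sum_r\sum_{m\in E_r}\sum_{j\le r}b^{(r)}_jv_{m+j}e_{m+j}.$$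
Since $B^n(v_ie_i)=v_{i-n}e_{i-n}$ for $i\geq n$, for $n\in E_q$ we see $y^{(q)}$ at the beginning of $B^nx$, and then an error made of terms $b_j^{(r)}v_{m-n+j}e_{m-n+j}$. The error is small only if the differences $m-n$ stay away from the spikes.

A way to get a positive-density set whose differences avoid the $d_k$ is to take an irrational $\alpha$ for which $d_k\alpha$ is close to $\frac12$ modulo $1$, and to let $E$ be the set of $n$ with $n\alpha$ in a short arc. Then $(m-n)\alpha$ is close to $0$, so $m-n$ is not $d_k$. With a single set this is enough. It fails for infinitely many sets with arcs of half-length $\rho_q\to0$. If $n\in E_q$, $m\in E_r$ and $q<r$, then $(m-n)\alpha$ is only within $\rho_q+\rho_r$ of $0$, while we have to exclude $m-n=d_k+j$ for all $|j|\le r$, where $(d_k+j)\alpha\approx\frac12+j\alpha$. For $r$ large, some of the points $\frac12+j\alpha$, $|j|\le r$, are within $\rho_q$ of $0$. The remedy is to delete from $E_q$ all the $n$ for which $n\alpha$ falls into the arcs dangerous for some $r>q$, and to choose the $\rho_r$ so small that the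 total deletion has small density.

The long runs of $A$ enter as follows. A difference $m-n$ may still be just a little more than $Q=\max(q,r)$ beyond a spike $d_k$, for infinitely many $k$. Our bound for such coordinates is of order $Q2^{-Q}$ each, which is good for a supremum but useless for a sum over infinitely many $k$. So we place $d_k$ at the beginning of an interval $[d_k,d_k+k]\subset A$: there only the supremum counts, and beyond it the geometric decay gives summability.

**Step 1: the base weight.** *The purpose is a weight that grows geometrically from every possible spike.* Put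
$$u_{s_j}=(j+1)^{-2/p},\qquad u_n=R\ \text{ for }n\ge1,\ n\notin S,$$
with $R\ge4$ so large that $\kappa\log(\sqrt R/2)\ge4/p$. For $k\ge1$ let
$$P_k=\{d\in S:[d,d+k]\subset A\}\ \text{ if }S\text{ is infinite},\qquad P_k=\{d:d\ge a\}\ \text{ if }S\text{ is finite}.$$
In the second case $A$ has at most $\mathrm{card}(S)+1$ runs and contains arbitrarily long intervals, so one run is infinite and $A$ is cofinite; $a\ge1$ is chosen with $[a,\infty)\subset A$ and $a>\max S$ if $S\ne\emptyset$. In both cases $[d,d+k]\subset A$ for $d\in P_k$. In both cases $P_k$ is infinite: if $S$ is infinite, all runs are finite (an infinite run would be followed by no further start), so infinitely many runs have more than $k$ elements, and at most one of them starts at $0$. We claim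
$$u_{d+1}\cdots u_n\ge2^{\,n-d}\qquad(k\ge1,\ d\in P_k,\ n\ge d).\tag{2}$$
If $S$ is finite, all factors are $R\ge4$. If $S$ is infinite, let $d=s_i$ and $s_l\le n<s_{l+1}$, and put $g_j=s_j-s_{j-1}$. The product equals
$$R^{\,n-s_l}\prod_{j=i+1}^{l}R^{g_j-1}(j+1)^{-2/p}.$$
Here $j\ge2$ and $g_j\ge2$, so $g_j-1\ge g_j/2$ and $j+1\le j^2$. Since $\sqrt R/2\ge1$ and $g_j\ge\kappa\log j$,
$$R^{g_j-1}(j+1)^{-2/p}\ge2^{g_j}\big(\sqrt R/2\big)^{g_j}j^{-4/p}\ge2^{g_j}\,j^{\,\kappa\log(\sqrt R/2)-4/p}\ge2^{g_j}.$$
Multiplying, and using $R^{n-s_l}\ge2^{n-s_l}$, we get (2). The spacing condition is used here; a bound on $N(n)$ alone would control only products that start at $1$.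

**Step 2: the rotation number.** *The purpose is an irrational $\alpha$ for which every $P_k$ contains arbitrarily large $d$ with $d\alpha$ arbitrarily close to $\frac12$ modulo $1$.* Write $\langle t\rangle$ for the distance of $t\in\mathbb R$ to $\mathbb Z$. For $k,l\ge1$ the set
$$\{\alpha\in\mathbb R:\ \exists\,d\in P_k,\ d>l,\ \langle d\alpha-\tfrac12\rangle<\tfrac1l\}$$
is open, as a union of open sets over $d$. It is dense: given an interval of length $\delta$, take $d\in P_k$ with $d>\max(l,1/\delta)$; the interval contains an $\alpha$ with $d\alpha\in\frac12+\mathbb Z$. By Baire's theorem there is an irrational $\alpha$ in all these sets (the sets $\mathbb R\setminus\{t\}$, $t\in\mathbb Q$, are also open and dense). Fix such an $\alpha$, and fix $u\in\mathbb R$ outside the countable set $\mathbb Z\alpha+\{0,\frac12\}+\mathbb Z$. From now on points $n\alpha$, $u$ and arcs are taken modulo $1$.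

**Step 3: spikes and arcs.** *The purpose is to choose the spikes $d_k$ together with the sizes $\rho_k$ of the arcs.* Put $\rho_0=\frac18$, $d_0=0$. Inductively for $k=1,2,\dots$:

* choose $d_k\in P_k$ with $\langle d_k\alpha-\frac12\rangle<\rho_{k-1}$ and $d_k\ge\max(4^k,\,d_{k-1}+k+1)$;
* put $D_k=d_k+k$ and $H_k=\{j\alpha:|j|\le D_k\}\cup\{\frac12+j\alpha:|j|\le k\}$, a finite set modulo $1$, and choose an integer $T_k\ge2^{k+1}\mathrm{card}(H_k)/\rho_{k-1}$;
* choose $0<\rho_k<\rho_{k-1}$ such that
$$4\rho_k<\langle j\alpha\rangle\quad\text{for }0<j\le\max(D_k,T_k),\tag{3}$$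
$$3\rho_k<\langle\tfrac12+j\alpha\rangle\quad\text{for }|j|\le k,\tag{4}$$
$$2\rho_k<\langle n\alpha-u-b\rangle\quad\text{for }0\le n\le T_k,\ b\in H_k.\tag{5}$$

The choice of $d_k$ is possible by Step 2. The right-hand sides of (3) and (4) are positive because $\alpha$ is irrational, and that of (5) by the choice of $u$. Since $(\rho_k)$ decreases,
$$\langle d_k\alpha-\tfrac12\rangle\le\rho_r\qquad(k>r).\tag{6}$$
Let $I_r=u+(-\rho_r,\rho_r)$ and $W_r=u+H_r+(-2\rho_r,2\rho_r)$. The arcs making up $W_r$ are the dangerous ones mentioned above. For $q\ge1$ define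
$$E_q=\Big\{n\ge d_q:\ n\alpha\in I_q,\ \ n\alpha\notin\bigcup_{r>q}W_r,\ \ n\notin\bigcup_{k\ge1}[d_k-k,d_k+k]\Big\}.$$

**Step 4: density.** *The purpose is to show $\underline{\mathrm{dens}}(E_q)>0$.* By Weyl equidistribution, $\{n:n\alpha\in I_q\}$ has density $2\rho_q$. We bound what is removed.

The condition $n\ge d_q$ removes finitely many integers. If $[d_k-k,d_k+k]$ meets $[0,N]$, then $4^k-k\le d_k-k\le N$; since $4^k-3^k\ge4^{k-1}\ge k$, this forces $3^k\le N$. So at most $\log N/\log 3$ values of $k$ occur, each contributing at most $2k+1$ integers. Altogether $O(\log^2N)$ integers are removed up to $N$, a set of density $0$.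

Let $r>q$. By (5), $n\alpha\notin W_r$ for $0\le n\le T_r$. If $n\ne n'$ and $n\alpha,n'\alpha$ lie in the same arc $u+b+(-2\rho_r,2\rho_r)$, then $\langle(n-n')\alpha\rangle<4\rho_r$, so $|n-n'|>T_r$ by (3). Hence $\mathrm{card}\{n\le N:n\alpha\in W_r\}$ is $0$ for $N\le T_r$. For $N>T_r$ it is at most
$$\mathrm{card}(H_r)\Big(\frac N{T_r}+1\Big)\le\frac{2\,\mathrm{card}(H_r)N}{T_r}\le2^{-r}\rho_{r-1}N\le2^{-r}\rho_qN .$$
Summing over $r>q$, at most $2^{-q}\rho_qN\le\frac12\rho_qN$ integers $n\le N$ have $n\alpha\in\bigcup_{r>q}W_r$, for every $N$. This bound, uniform in $N$, is what allows summing over infinitely many $r$. Therefore $\underline{\mathrm{dens}}(E_q)\ge2\rho_q-\frac12\rho_q=\frac32\rho_q>0$.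

**Step 5: separation.** *The purpose is to show that differences stay away from the spikes.* Let $n\in E_q$, $m\in E_r$, $(n,q)\ne(m,r)$ and $Q=\max(q,r)$. We claim
$$|m-n|>D_Q\qquad\text{and}\qquad\big||m-n|-d_k\big|>Q\ \text{ for all }k>Q.\tag{7}$$

*Case $q=r$.* Then $n\ne m$, and $n\alpha,m\alpha\in I_r$ give $\langle(m-n)\alpha\rangle<2\rho_r$. So $|m-n|>D_r$ by (3). If $|m-n|=d_k+j$ with $k>r$, $|j|\le r$, then from $\frac12+j\alpha=(d_k+j)\alpha-(d_k\alpha-\frac12)$ (modulo nothing) and (6) we get $\langle\frac12+j\alpha\rangle<2\rho_r+\rho_r=3\rho_r$, contradicting (4).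

*Case $q\ne r$.* The claim is symmetric, so let $q<r=Q$. If $|m-n|\le D_r$, then $n\alpha=m\alpha+(n-m)\alpha\in I_r+H_r\subset W_r$. If $|m-n|=d_k+j$ with $k>r$, $|j|\le r$, then for a suitable choice of sign
$$n\alpha=m\alpha\mp(d_k\alpha-\tfrac12)\mp(\tfrac12+j\alpha).$$
Here $m\alpha\in u+(-\rho_r,\rho_r)$, the second term is within $\rho_r$ of $0$ modulo $1$ by (6), and $\mp(\frac12+j\alpha)\in H_r$ modulo $1$, since $-(\frac12+j\alpha)\equiv\frac12-j\alpha$. So $n\alpha\in W_r$. Both conclusions contradict $n\in E_q$, since $r>q$. This proves (7).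

Two consequences. The sets $E_q$ are pairwise disjoint. And, since $D_Q\ge Q$, the numbers $m+j$ with $m\in E_r$, $0\le j\le r$, $r\ge1$, are distinct for distinct triples $(r,m,j)$: if $m+j=m'+j'$ with $(m,r)\ne(m',r')$, then $|m-m'|\le\max(r,r')\le D_{\max(r,r')}$, which (7) forbids.

**Step 6: the weight.** *The purpose is to build in the spikes and check continuity.* Let $w_n=u_n$ for $n\notin\{d_k:k\ge1\}$ and, inductively, $w_{d_k}=v_{d_k-1}$. All weights are positive, and $v_{d_k}=v_{d_k-1}/w_{d_k}=1$. For $d_k\le n<d_{k+1}$ we have $v_n=1/(u_{d_k+1}\cdots u_n)$, so by (2)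
$$0<v_n\le2^{-(n-d_k)}\qquad(d_k\le n<d_{k+1},\ k\ge1).\tag{8}$$
For $k\ge2$, $d_{k-1}\le d_k-1<d_k$, so $w_{d_k}=v_{d_k-1}\le2^{-(d_k-1-d_{k-1})}\le2^{-k}$, because $d_k\ge d_{k-1}+k+1$. So $w$ is bounded and $\sum_{s\in S}w_s^p\le\sum_j(j+1)^{-2}+\sum_kw_{d_k}^p<\infty$. By Lemma 1, $B:=B_w$ is a weighted shift on $X_A$.

**Step 7: non-chaos.** *The purpose is to rule out a dense set of periodic points.* By Lemma 2(b) such a set would give $v\in X_A$, hence $v_n\to0$. But $v_{d_k}=1$ for all $k$. So $B$ is not chaotic.

**Step 8: the vector $x$.** *The purpose is to define a candidate and check that it lies in $X_A$.* Let $\mathfrak D$ be the countable dense set of vectors $\sum_{j\le J}b_jv_je_j$ with $b_j\in\mathbb Q$ (respectively $\mathbb Q+i\mathbb Q$). There is a sequence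
$$y^{(q)}=\sum_{j=0}^qb_j^{(q)}v_je_j\in\mathfrak D,\qquad|b^{(q)}_j|\le q\qquad(q\ge1),$$
in which every element of $\mathfrak D$ occurs infinitely often: take any sequence with infinitely many occurrences of each element, and replace its $q$-th term by $0$ if it violates the two constraints (support in $[0,q]$, coefficients of modulus $\le q$). Each element violates them only for finitely many $q$. Put
$$x=\sum_{r\ge1}\ \sum_{m\in E_r}\ \sum_{j=0}^rb_j^{(r)}v_{m+j}e_{m+j}.$$
By Step 5 the indices are distinct, so $x$ is a well-defined sequence. Let $i=m+j$ be one of the indices. As $i\ge m\ge d_r$, we have $d_k\le i<d_{k+1}$ for some $k\ge r$. By definition of $E_r$, $m\notin[d_k-k,d_k+k]$. If $m<d_k$, then $m<d_k-k$ and $i<d_k-k+r\le d_k$, a contradiction. So $m\ge d_k$, hence $m>d_k+k$ and $i-d_k>k$. By (8), $|x_i|\le r2^{-(i-d_k)}\le k2^{-(i-d_k)}$. Therefore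
$$\sum_i|x_i|\le\sum_{k\ge1}k\sum_{i>d_k+k}2^{-(i-d_k)}=\sum_{k\ge1}k2^{-k}<\infty,$$
and $x\in\ell^1\subset\ell^p\subset X_A$.

**Step 9: the orbit.** *The purpose is to show that $B^nx$ is uniformly close to $y^{(q)}$ for $n\in E_q$.* Recall that $B^n(v_ie_i)=v_{i-n}e_{i-n}$ for $i\ge n$, and $0$ for $i<n$. Let $n\in E_q$. The part with $m=n$ (so $r=q$, by disjointness) contributes $y^{(q)}$. If $m\in E_r$ and $m<n$, then by (7) $n-m>D_Q\ge Q\ge r\ge j$, so $m+j<n$ and the contribution is $0$. Hence
$$B^nx-y^{(q)}=\sum_r\ \sum_{m\in E_r,\,m>n}\ \sum_{j=0}^rb_j^{(r)}v_{m-n+j}\,e_{m-n+j},$$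
again with distinct indices. Let $i=m-n+j$ be one of them, let $c_i$ be the corresponding coordinate, and $Q=\max(q,r)$.

First we locate $i$ relative to the spikes. By (7), $i\ge m-n>D_Q=d_Q+Q$, so $d_k\le i<d_{k+1}$ for some $k\ge Q$. If $k=Q$, then $i-d_k>Q$. If $k>Q$ and $m-n<d_k$, then (7) gives $m-n<d_k-Q$, so $i<d_k-Q+r\le d_k$, a contradiction. So if $k>Q$, then $m-n\ge d_k$, and (7) gives $m-n>d_k+Q$, so $i-d_k>Q$. In all cases, by (8),
$$|c_i|\le r2^{-(i-d_k)},\qquad i-d_k>Q,\qquad k\ge Q\ge\max(q,r).$$

Now the two parts of the norm. For $i\in A$ we get $|c_i|\le Q2^{-Q}\le q2^{-q}$, since $t2^{-t}$ is non-increasing over integers $t\ge1$. For $i\notin A$ we use $[d_k,d_k+k]\subset A$ (as $d_k\in P_k$): it forces $i>d_k+k$, and $|c_i|\le k2^{-(i-d_k)}$. Since the indices are distinct,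
$$\Big(\sum_{i\notin A}|c_i|^p\Big)^{1/p}\le\sum_{i\notin A}|c_i|\le\sum_{k\ge q}k\sum_{i>d_k+k}2^{-(i-d_k)}=\sum_{k\ge q}k2^{-k}.$$
Altogether
$$\|B^nx-y^{(q)}\|\le\varepsilon_q:=q2^{-q}+\sum_{k\ge q}k2^{-k}\qquad(n\in E_q),\qquad\varepsilon_q\to0.$$

Finally let $U\subset X_A$ be open and non-empty. Choose $y\in\mathfrak D\cap U$. Since $y=y^{(q)}$ for infinitely many $q$, we can choose such a $q$ for which the closed $\varepsilon_q$-ball around $y$ lies in $U$. Then $E_q\subset\{n:B^nx\in U\}$, and $\underline{\mathrm{dens}}(E_q)>0$ by Step 4. So $x$ is frequently hypercyclic for $B$, while $B$ is not chaotic by Step 7. $\blacksquare$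

## 9. Replacing $c_0$ by an arbitrary space with an unconditional basis

In the argument for $A=\{4^k\}$, nothing about $c_0$ was needed beyond what sits on isolated coordinates. This allows any space with an unconditional basis there.

**Proof of Theorem 4.**

**Step 1.** *The purpose is to define the space.* Put $\tilde Z=Z\oplus c_0$. Combining the bases of $Z$ and $c_0$ into one sequence and normalizing, we get a normalized unconditional basis $(z_k)_{k\ge1}$ of $\tilde Z$. It is not boundedly complete, since its $c_0$-part is not. Let $A=\{4^k:k\ge1\}$ and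
$$X=\Big\{x\in\omega:(x_n)_{n\notin A}\in\ell^1,\ \sum_kx_{4^k}z_k\text{ converges in }\tilde Z\Big\},\qquad\|x\|=\sum_{n\notin A}|x_n|+\Big\|\sum_kx_{4^k}z_k\Big\| .$$
Reading off basis coefficients identifies $X$ with $\ell^1\oplus\tilde Z$, the first summand living on $\mathbb N_0\setminus A$ and the second on $A$. So $X$ is a Banach space. Its coordinate functionals are continuous because those of $\ell^1$ and of the basis $(z_k)$ are, and $(e_n)$ is a normalized unconditional basis. It is not boundedly complete, because its part on $A$ is not. The projection $x\mapsto(x_n1_{n\in A})_n$ shows that $\tilde Z$ is isomorphic to a complemented subspace of $X$; as $Z$ is complemented in $\tilde Z$, so is $Z$. Finally, $\ell^1\subset X$ with $\|x\|\le\sum_n|x_n|$, since $\|z_k\|=1$, and the inclusion has dense range since it contains all $e_n$.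

**Step 2.** *The purpose is to show that every frequently hypercyclic weighted shift on $X$ is chaotic.* Let $B_w$ be a weighted shift on $X$. As $\|e_n\|=1$, $|w_n|\le C:=\|B_w\|$, so $B_w$ is also bounded on $\ell^1$. Moreover $B_w$ maps $X$ into $\ell^1$. Indeed, $\sum_{n\notin A}|(B_wx)_n|\le\|B_wx\|$; and for $n\in A$ we have $n+1\notin A$ and $(B_wx)_n=w_{n+1}x_{n+1}$, so $\sum_{n\in A}|(B_wx)_n|\le C\|x\|$. Together
$$\|B_wx\|_{\ell^1}\le\|B_wx\|+C\|x\|\le2C\|x\| .$$
Let $\Phi=B_w:X\to\ell^1$. It is continuous, it intertwines $B_w$ on $X$ with $B_w$ on $\ell^1$, and its range contains $B_we_{n+1}=w_{n+1}e_n$ for all $n\ge0$, so it is dense. If $B_w$ is frequently hypercyclic on $X$, Lemma 3 shows that it is so on $\ell^1$. By result 1 it is chaotic on $\ell^1$. The inclusion $\ell^1\to X$ is continuous with dense range and intertwines the shifts, so by Lemma 3 $B_w$ is chaotic on $X$.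

**Step 3.** *The purpose is non-vacuity.* Take $w_{4^k}=2^{-k}$ and $w_n=2$ otherwise. The coordinate functionals of the normalized basis $(z_k)$ are uniformly bounded, so $|x_{4^k}|\le C'\|x\|$ for some constant $C'$, and $\sum_k|w_{4^k}x_{4^k}|\le C'\|x\|\sum_{k\ge1}2^{-k}=C'\|x\|$. The remaining coordinates of $B_wx$ are $2x_{n+1}$ with $n+1\notin A$, and their moduli sum to at most $2\|x\|$. So $B_w$ maps $X$ into $\ell^1\subset X$ and is a weighted shift on $X$. By Step 4 of Section 6, $v_n\le2^{-n/2}$, so $v\in\ell^1\subset X$, and Lemma 2(a) shows that $B_w$ is frequently hypercyclic. $\blacksquare$
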